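\title{Counterexamples to a conjecture on random independent sets in linear hypergraphs}

\begin{abstract}
Let $H$ be a linear $(r+1)$-uniform hypergraph with $n$ vertices, maximum degree $d$ and independence number $\alpha(H)$, and let $I$ be a uniformly random independent set of $H$. We study the number $|\partial_r I|$ of $r$-subsets of $I$ that lie in an edge. We disprove, for every $r\ge 2$, the conjecture that $\mathbb{E}|\partial_r I|\le C_r\,d\,\alpha(H)^r n^{1-r}$. The trivial bound $|\partial_r I|\le d\,\alpha(H)/r$ is attained up to a constant factor for every order of $\alpha(H)/n$ between $(\log d/d)^{1/r}$ and $1$; the best factor that can replace $C_r$ has order $(d/\log d)^{(r-1)/r}$; and the conjecture fails even for connected $d$-regular hypergraphs.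
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, $r\ge 2$ is an integer, $\log$ is the natural logarithm, and a \emph{hypergraph} is a finite $(r+1)$-uniform hypergraph: a finite set $V(H)$ of vertices and a set $E(H)$ of $(r+1)$-element subsets of $V(H)$, the edges. The \emph{degree} of a vertex is the number of edges containing it, and $H$ is \emph{$d$-regular} if all degrees equal $d$. We call $H$ \emph{linear} if any two distinct edges share at most one vertex, and \emph{connected} if the graph that joins two vertices whenever they lie in a common edge is connected. A set of vertices is \emph{independent} if it contains no edge. We write $\mathcal{I}(H)$ for the family of independent sets, $i(H)=|\mathcal{I}(H)|$, and $\alpha(H)$ for the largest size of an independent set. Expectations and probabilities involving $I$ refer to a set $I$ chosen uniformly at random from $\mathcal{I}(H)$.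

For $I\in\mathcal{I}(H)$ let $\partial_r I$ be the family of $r$-element sets $S\subseteq I$ such that $S\cup\{v\}$ is an edge for some vertex $v$. Such a $v$ lies outside $I$, and it cannot be added to $I$ without creating an edge, so $\partial_r I$ records the obstructions to enlarging $I$. Say that $I$ \emph{saturates} the edge $e$ if $|e\cap I|=r$. The map $e\mapsto e\cap I$ sends the saturated edges onto $\partial_r I$. If $H$ is linear it is also injective, because two edges with the same trace would share $r\ge2$ vertices. Thus, for linear $H$,
\begin{equation}\label{eq:sat}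
|\partial_r I|=\text{the number of edges saturated by } I .
\end{equation}

How large should $|\partial_r I|$ be on average? Let $H$ have $n$ vertices and maximum degree $d$. There are at most $dn/(r+1)$ edges, each with $r+1$ subsets of size $r$, so at most $dn$ sets can belong to $\partial_r I$. The set $I$ occupies at most a fraction $\alpha(H)/n$ of the vertices. If it resembled a random set containing each vertex independently with probability $\rho\le\alpha(H)/n$, it would contain about $dn\rho^r\le d\,\alpha(H)^rn^{1-r}$ of these sets at most. The following conjecture from \cite{VW} asserts that this estimate is correct up to a constant.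

\begin{quote}
\textbf{Conjecture.} For $r\ge2$ there is $C_r>0$, depending only on $r$, such that every $n$-vertex linear $(r+1)$-uniform hypergraph $H$ of maximum degree $d\ge1$ satisfies
\begin{equation}\label{eq:conj}
\mathbb{E}|\partial_r I|\le C_r\, d\,\alpha(H)^r n^{1-r}.
\end{equation}
\end{quote}

Two simple cases support the guess. In a Steiner triple system ($r=2$, and every pair of vertices lies in exactly one edge) we have $d=(n-1)/2$, and $\partial_2I$ consists of all pairs in $I$; hence $|\partial_2I|\le\alpha(H)^2/2=\frac{n}{n-1}\,d\,\alpha(H)^2n^{-1}$ for every independent set $I$. Next, for any linear $H$, count the pairs $(u,e)$ where $e$ is saturated and $u\in e\cap I$. Each saturated edge gives $r$ pairs and each $u\in I$ gives at most $d$, so by \eqref{eq:sat} we have the \emph{trivial bound}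
\begin{equation}\label{eq:trivial}
|\partial_rI|\le \frac{d\,|I|}{r}\le\frac{d\,\alpha(H)}{r}.
\end{equation}
In terms of the ratio
\[
R(H)=\frac{\mathbb{E}|\partial_rI|}{d\,\alpha(H)^rn^{1-r}},
\]
which the conjecture claims to be bounded, \eqref{eq:trivial} reads
\begin{equation}\label{eq:trivialR}
R(H)\le\frac1r\Big(\frac{n}{\alpha(H)}\Big)^{r-1}.
\end{equation}
So \eqref{eq:conj} holds whenever $\alpha(H)/n$ is bounded below, and the conjecture claims a gain of $(\alpha(H)/n)^{r-1}$ over the trivial bound when $\alpha(H)/n$ is small. (For graphs, $r=1$, the exponent vanishes and $\partial_1I$ has at most $|I|$ members, so the question has content only for $r\ge2$.) Our first theorem shows that in general there is no gain at all. Put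
\[
K=r\,2^{2r+4}.
\]

\begin{theorem}\label{thm:main}
There are constants $c_r>0$ and $\gamma_r\ge1$ such that the following holds. Let $d\ge K$ and let $y_d:=\gamma_r(\log d/d)^{1/r}\le\delta\le1$. Then there are infinitely many $n$ for which there is an $n$-vertex linear $(r+1)$-uniform hypergraph $H$ of maximum degree exactly $d$ with
\[
\tfrac16\,\delta n\le\alpha(H)\le2\delta n,\qquad \mathbb{E}|\partial_rI|\ge c_r\,d\,\alpha(H).
\]
\end{theorem}

For such $H$ we have $R(H)\ge c_r(n/\alpha(H))^{r-1}\ge c_r(2\delta)^{-(r-1)}$. Since $y_d\to0$, the choice $\delta=y_d$ is allowed for all large $d$, and it gives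
\begin{equation}\label{eq:disproof}
R(H)\ge\frac{c_r}{(2y_d)^{r-1}}=\frac{c_r}{(2\gamma_r)^{r-1}}\Big(\frac{d}{\log d}\Big)^{(r-1)/r}\longrightarrow\infty\qquad(d\to\infty).
\end{equation}
Hence the conjecture is false for every $r\ge2$. A theorem of Duke, Lefmann and R\"odl \cite{DLR}, recalled in Section~\ref{sec:proofs}, shows that $\alpha(H)/n$ is at least a constant times $(\log d/d)^{1/r}$ for every linear $H$. The range of $\delta$ in Theorem~\ref{thm:main} therefore covers all possible orders of $\alpha(H)/n$, and \eqref{eq:disproof} has the largest possible order of growth.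

\begin{theorem}\label{thm:sharp}
For $d\ge2$ let $\Phi_r(d)$ be the supremum of $R(H)$ over all linear $(r+1)$-uniform hypergraphs $H$ of maximum degree $d$. Then $\Phi_r(d)=\Theta_r\big((d/\log d)^{(r-1)/r}\big)$.
\end{theorem}

Here $\Theta_r$ means that the quotient of the two sides lies between two positive constants that depend only on $r$. The hypergraphs in Theorem~\ref{thm:main} are disconnected and irregular, and one may ask whether \eqref{eq:conj} survives when these features are excluded. It does not.

\begin{theorem}\label{thm:regular}
There are $d_0,c,c',C>0$ depending only on $r$ such that for every $d\ge d_0$ there are infinitely many connected, $d$-regular, linear $(r+1)$-uniform hypergraphs $H$ with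
\[
\alpha(H)\le C\,n\,d^{-1/r}(\log d)^{1+1/r}\qquad\text{and}\qquad\mathbb{E}|\partial_rI|\ge c\,d\,\alpha(H),
\]
where $n=|V(H)|$. In particular $R(H)\ge c'\,d^{(r-1)/r}(\log d)^{-(r^2-1)/r}$.
\end{theorem}

Section~\ref{sec:union} reduces the problem to finding two hypergraphs with opposite properties, which are built in Sections~\ref{sec:core} and~\ref{sec:ballast}. Section~\ref{sec:proofs} proves Theorems~\ref{thm:main} and~\ref{thm:sharp}, and Section~\ref{sec:regular} proves Theorem~\ref{thm:regular}.

\section{Disjoint unions}\label{sec:union}

The heuristic behind \eqref{eq:conj} spreads $I$ evenly over the vertex set. Disjoint unions are the simplest way to make it uneven. Let $H$ be the disjoint union of $H_1$ and $H_2$. A set is independent in $H$ exactly when its parts in $V(H_1)$ and $V(H_2)$ are independent, so $\mathcal{I}(H)$ is in bijection with $\mathcal{I}(H_1)\times\mathcal{I}(H_2)$. Consequently: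
\begin{equation}\label{eq:union}
\text{$I\cap V(H_1)$ is uniform on $\mathcal{I}(H_1)$, and $n$, $\alpha$, $\mathbb{E}|\partial_rI|$ are additive.}
\end{equation}
Taking several copies of one hypergraph leaves $R$ unchanged, since both sides of \eqref{eq:conj} are multiplied by the number of copies. Now let $H_1,H_2$ both have maximum degree $d$, with $n_k$ vertices and independence ratios $\rho_k=\alpha(H_k)/n_k$. The right side of \eqref{eq:conj} is proportional to $n_k\rho_k^r$ for $H_k$ and to $n\rho^r$ for $H$, where $\rho=(n_1\rho_1+n_2\rho_2)/n$. Convexity of $t\mapsto t^r$ gives $n_1\rho_1^r+n_2\rho_2^r\ge n\rho^r$. This is the wrong direction: the bounds for the two parts add up to more than the bound claimed for the union, and to much more if $\rho_1$ and $\rho_2$ are far apart.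

To exploit this we need two linear hypergraphs of maximum degree at most $d$:
\begin{itemize}
\item a \emph{core} $G$ on $n_1$ vertices with $\mathbb{E}|\partial_rI|\ge c\,d\,n_1$, where $c>0$ depends only on $r$;
\item a \emph{ballast} $F$ on $N$ vertices with $\alpha(F)\le yN$, where $y$ is small.
\end{itemize}
The core alone does not contradict \eqref{eq:conj}: by \eqref{eq:trivial} it has $\alpha(G)\ge rc\,n_1$, and then \eqref{eq:trivialR} bounds $R(G)$. But if $N$ is about $n_1/y$, adding the ballast raises the independence number to at most about $2n_1$, multiplies the number of vertices by about $1/y$, and does not decrease $\mathbb{E}|\partial_rI|$. The right side of \eqref{eq:conj} drops by a factor of order $y^{r-1}$ and the left side does not.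

\section{The core: a constant fraction of saturated edges}\label{sec:core}

A core must have of order $dn_1$ edges, and a uniformly random independent set must saturate a constant fraction of them. The difficulty is that the uniform distribution on $\mathcal{I}(G)$ favors configurations with few saturated edges, since each saturated edge forbids a vertex. We overcome this by splitting the vertex set as $A\cup B$ with $A$ much larger than $B$, and letting every edge have one vertex in $B$ and $r$ vertices in $A$. Then all subsets of $A$ are independent, and the freedom gained in $B$ by avoiding saturated edges is too small to matter. The case $|B|=1$ can be computed directly.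

\begin{example}[The star]\label{ex:star}
Let $H$ consist of $d$ edges that pairwise meet exactly in one vertex $v$, and let $A$ be the set of the other $rd$ vertices. There are $2^{rd}$ independent sets avoiding $v$, and $(2^r-1)^d\le2^{rd}$ containing it, since each edge must then miss one of its other $r$ vertices. So $\mathbb{P}(v\notin I)\ge\frac12$. Given $v\notin I$, the set $I$ is a uniform subset of $A$ and saturates each edge with probability $2^{-r}$. Hence $\mathbb{E}|\partial_rI|\ge d\,2^{-r-1}$.
\end{example}

The star has the right fraction of saturated edges but too many vertices: $d$ edges on $rd+1$ vertices. We must overlay many stars on a common set $A$, so that the vertices of $A$ have degree of order $d$ as well. The distribution of $I\cap A$ is then no longer close to uniform, and we control it by a large deviation estimate.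

\medskip\noindent\textbf{McDiarmid's bounded-difference inequality.} Let $\xi_1,\dots,\xi_M$ be independent random variables and let $X=f(\xi_1,\dots,\xi_M)$, where changing the $k$-th argument alone changes $f$ by at most $a_k$. Then for $t>0$,
\begin{equation}\label{eq:mcd}
\mathbb{P}(X\le\mathbb{E}X-t)\le\exp\Big(-\frac{2t^2}{a_1^2+\dots+a_M^2}\Big).
\end{equation}

\subsection*{The case $r=2$}
A $3$-uniform hypergraph in which each edge has two vertices in $A$ and one in $B$, no two edges having the same pair in $A$, is a graph $\Gamma$ on $A$ whose edges are colored by elements of $B$. It is linear exactly when the coloring is proper, that is, when edges of $\Gamma$ with a common endpoint have different colors. A set $I$ with $I\cap A=S$ is independent exactly when $I\cap B$ avoids the colors that appear on edges of $\Gamma$ inside $S$. So $S$ extends to $2^{\omega(S)}$ independent sets, where $\omega(S)$ is the number of colors that do not appear inside $S$. As $1\le2^{\omega(S)}\le2^{|B|}$, every family $\mathcal{B}$ of subsets of $A$ satisfies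
\[
\mathbb{P}(I\cap A\in\mathcal{B})=\frac{\sum_{S\in\mathcal{B}}2^{\omega(S)}}{\sum_{S\subseteq A}2^{\omega(S)}}\le 2^{|B|}\,\frac{|\mathcal{B}|}{2^{|A|}} .
\]
Every edge of $\Gamma$ inside $I\cap A$ belongs to $\partial_2I$. Suppose that $\Gamma$ is $\Delta$-regular, so that it has $|A|\Delta/2$ edges, and let $\mathcal{B}$ be the family of sets that span at most one eighth of them. A uniform random subset of $A$ spans one quarter of the edges on average, and adding or removing a vertex changes the count by at most $\Delta$. By \eqref{eq:mcd} with $t=|A|\Delta/16$ we get $|\mathcal{B}|/2^{|A|}\le e^{-|A|/128}$. If $|A|\ge256|B|$, then $\mathbb{P}(I\cap A\in\mathcal{B})\le(2/e^2)^{|B|}\le\frac12$, so at least one sixteenth of the edges are saturated on average. If moreover each color appears on $d$ edges and $|A|$ is a constant multiple of $|B|$, there are $d|B|$ edges and we have a core.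

Some upper bound on $|B|$ is needed for $I\cap A$ to behave like a uniform set. If $\Gamma$ is the complete graph on $m$ vertices and all colors are distinct, then $\mathbb{P}(|I\cap A|=s)$ is proportional to $\binom ms2^{-\binom s2}$. The ratio of consecutive terms is $\frac{m-s}{s+1}2^{-s}\le\frac12$ once $2^s\ge2m$, so $I\cap A$ typically has $O(\log m)$ vertices instead of $m/2$.

\subsection*{The construction}
It remains to overlay the stars while keeping the hypergraph linear. Here and in Section~\ref{sec:regular}, linearity comes from the fact that two lines in a plane over a field meet in at most one point.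

\begin{lemma}\label{lem:lines}
Let $q>r$ be a prime and let $(x,s)\ne(x',s')$ be elements of $\mathbb{Z}_q^2$. Then $x+js=x'+js'$ in $\mathbb{Z}_q$ for at most one $j\in\{0,1,\dots,r\}$.
\end{lemma}

\begin{proof}
If the equation holds for $j\ne j'$, subtracting gives $(j-j')(s-s')=0$ in the field $\mathbb{Z}_q$. Since $0<|j-j'|\le r<q$, we get $s=s'$, and then $x=x'$.
\end{proof}

Let $d\ge K$ and let $p\ge\max(d,r+1)$ be a prime. The hypergraph $G=G(d,p)$ has vertex set $A\cup B$, where
\[
B=\mathbb{Z}_p,\qquad A=\{1,\dots,r\}\times\mathbb{Z}_p\times\mathbb{Z}_K,\qquad |A|=rKp,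
\]
and edges
\[
e_{v,i}=\{v\}\cup\{(j,\;v+ji,\;i\bmod K):1\le j\le r\},\qquad v\in\mathbb{Z}_p,\quad0\le i\le d-1 .
\]
The edge $e_{v,i}$ is the line of slope $i$ through the point $(0,v)$, restricted to the columns $j=0,\dots,r$, where $B$ plays the role of column $0$. The third coordinate distributes the slopes among $K$ copies of the columns $1,\dots,r$; this is what makes $A$ larger than $B$. For $r=2$, the graph $\Gamma$ joins $(1,u,\kappa)$ to $(2,u+i,\kappa)$ for each $i\equiv\kappa\pmod K$ with $0\le i<d$, this edge has color $u-i$, and $|A|=1024|B|$.

\begin{lemma}\label{lem:G}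
The hypergraph $G$ is linear and has $pd$ edges, and $A$ is independent. Vertices of $B$ have degree $d$. Vertices of $A$ have degree $\lfloor d/K\rfloor$ or $\lceil d/K\rceil$, which is at most $2d/K$. In particular the maximum degree is $d$.
\end{lemma}

\begin{proof}
Give the vertices of $B$ index $0$ and the vertex $(j,u,\kappa)$ index $j$. Each edge has exactly one vertex of each index $0,\dots,r$, and if $e_{v,i}$ and $e_{v',i'}$ share their vertex of index $j$, then $v+ji=v'+ji'$ in $\mathbb{Z}_p$. Let $(v,i)\ne(v',i')$. Since $0\le i,i'<d\le p$, these pairs remain distinct in $\mathbb{Z}_p^2$, so by Lemma~\ref{lem:lines} the two edges share at most one vertex. Thus the $pd$ edges are distinct and $G$ is linear. Every edge meets $B$, so $A$ is independent. The vertex $v\in B$ lies in $e_{v,0},\dots,e_{v,d-1}$ only. The vertex $(j,u,\kappa)$ lies in $e_{v,i}$ exactly when $i\equiv\kappa\pmod K$ and $v=u-ji$, so its degree is the number of $i\in\{0,\dots,d-1\}$ in the class $\kappa$, which is $\lfloor d/K\rfloor$ or $\lceil d/K\rceil$. Finally $\lceil d/K\rceil\le d/K+1\le2d/K$ because $d\ge K$.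
\end{proof}

We state the counting argument in a form that allows copies of $G$ to sit inside a larger hypergraph, as they will in Section~\ref{sec:regular}.

\begin{proposition}\label{prop:core}
Let $H$ be a linear hypergraph that contains $L\ge1$ vertex-disjoint copies of $G$ (every edge of a copy is an edge of $H$), and let $A^*$ be the union of the copies of $A$. Suppose that
\begin{enumerate}
\item[(i)] $A^*$ is independent in $H$, and
\item[(ii)] at most $\frac12e^{2pL}$ independent sets of $H$ are disjoint from $A^*$.
\end{enumerate}
Then $\mathbb{E}|\partial_rI|\ge2^{-r-2}pdL$.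
\end{proposition}

\begin{proof}
For $S\subseteq A^*$ let $X(S)$ be the number of edges $e$, among the $pdL$ edges of the copies of $G$, with $e\cap A^*\subseteq S$. If $e$ is counted by $X(I\cap A^*)$, then $I$ contains $r$ vertices of $e$ and hence saturates it. So $|\partial_rI|\ge X(I\cap A^*)$ by \eqref{eq:sat}. Call $S$ \emph{bad} if $X(S)\le2^{-r-1}pdL$.

First we count the bad sets. Let $S$ be a uniform random subset of $A^*$, determined by $|A^*|=rKpL$ independent fair coin flips. Then $\mathbb{E}X(S)=2^{-r}pdL$, and by Lemma~\ref{lem:G} changing one flip changes $X(S)$ by at most $2d/K$. Inequality \eqref{eq:mcd} with $t=2^{-r-1}pdL$ bounds the probability that $S$ is bad by $e^{-\eta}$, where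
\[
\eta=\frac{2\cdot2^{-2r-2}p^2d^2L^2}{rKpL\cdot4d^2/K^2}=\frac{2^{-2r-3}K}{r}\,pL=2pL .
\]
So at most $2^{|A^*|}e^{-2pL}$ subsets of $A^*$ are bad.

Now let $I$ be uniform on $\mathcal{I}(H)$. An independent set $I$ is determined by $I\cap A^*$ and $I\setminus A^*$, and the latter is an independent set disjoint from $A^*$. By (ii), at most $2^{|A^*|}e^{-2pL}\cdot\frac12e^{2pL}=\frac12\,2^{|A^*|}$ independent sets have $I\cap A^*$ bad. By (i), $i(H)\ge2^{|A^*|}$. Hence $I\cap A^*$ is not bad with probability at least $\frac12$, and $\mathbb{E}|\partial_rI|\ge\frac12\cdot2^{-r-1}pdL$.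
\end{proof}

The exponent $\eta$ is linear in $K$: the number of coin flips grows like $K$, while the square of the influence of each flip decays like $K^{-2}$. The value of $K$ is chosen to make $\eta=2pL$, which exceeds the cost $pL\log2$ of the subsets of the copies of $B$ and leaves room for the further cost that arises in Section~\ref{sec:regular}.

\begin{corollary}\label{cor:core}
For $I$ uniform on $\mathcal{I}(G)$ we have $\mathbb{E}|\partial_rI|\ge2^{-r-2}pd$.
\end{corollary}

\begin{proof}
Apply Proposition~\ref{prop:core} with $H=G$ and $L=1$. The sets disjoint from $A$ are the $2^p$ subsets of $B$, and $2^pe^{-2p}\le2e^{-2}\le\frac12$.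
\end{proof}

\section{The ballast: a small independence number}\label{sec:ballast}

We will use the estimate
\begin{equation}\label{eq:binom}
\sum_{0\le k\le\theta}\binom Nk\le\Big(\frac{eN}{\theta}\Big)^{\theta}\qquad\text{for real }0<\theta\le N .
\end{equation}
Indeed, $(\theta/N)^{\theta}\le(\theta/N)^k$ for $k\le\theta$, so $(\theta/N)^\theta$ times the sum is at most $(1+\theta/N)^N\le e^{\theta}$.

The ballast is a random hypergraph. With about $dN$ random edges, a fixed set of $\rho N$ vertices contains none of them with probability about $\exp(-\rho^{r+1}dN)$, and there are about $\exp(\rho N\log(e/\rho))$ such sets. The two exponents balance when $\rho^rd$ has order $\log(e/\rho)$, that is, when $\rho$ has order $(\log d/d)^{1/r}$. A random hypergraph has some pairs of edges that share two vertices and some vertices of degree above $d$. We delete the offending edges; each deletion raises the independence number by at most one, so it suffices to show that there are $O(\rho N)$ deletions. For use in Section~\ref{sec:regular} we also want a connected hypergraph, so we include a fixed spanning path. This is the only reason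 for the congruence condition on $N$.

\begin{proposition}\label{prop:ballast}
There is $\gamma_r\ge1$ such that for every $d\ge5$ there is $N_0$ with the following property. For each $N\ge N_0$ with $N\equiv1\pmod r$ there is a connected linear $(r+1)$-uniform hypergraph $F$ on $N$ vertices with maximum degree at most $d$ and $\alpha(F)\le\gamma_r(\log d/d)^{1/r}N$.
\end{proposition}

\begin{proof}
Let $T$ be the loose path on $\{1,\dots,N\}$ with edges $\{1+(k-1)r,\dots,1+kr\}$ for $1\le k\le(N-1)/r$. Consecutive edges share one vertex and other pairs are disjoint, so $T$ is linear, connected and spanning, with maximum degree at most $2$. Put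
\[
D=d-2\ge3,\qquad\beta=2^{r+7}(r+1),\qquad\rho=(\beta\log D/D)^{1/r},\qquad\gamma_r=5(2\beta)^{1/r}.
\]
Since $d\ge5$ we have $D\ge3d/5\ge d/2$, so $5\rho\le\gamma_r(\log d/d)^{1/r}$, and it suffices to achieve $\alpha(F)\le5\rho N$. If $\rho>1$, take $F=T$. So let $\rho\le1$, and let $N$ be so large that
\begin{equation}\label{eq:Nlarge}
\rho N\ge12D^2r^2 .
\end{equation}
We note that $\log D\ge1$, and that $\rho\ge D^{-1/r}\ge D^{-1/2}$ because $\beta\log D\ge1$ and $r\ge2$.

\emph{The random hypergraph.} Let $m=\lfloor DN/(2e(r+1))\rfloor$. By \eqref{eq:Nlarge}, $DN\ge N\ge 12D^2r^2\ge2e(r+1)$, so $m\ge DN/(4e(r+1))$. Let $E_1,\dots,E_m$ be independent uniform random $(r+1)$-subsets of $\{1,\dots,N\}$, and let $\deg(v)$ be the number of indices $i$ with $v\in E_i$. Delete the index $i$ if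
\begin{enumerate}
\item[(1)] $|E_i\cap E_j|\ge2$ for some $j>i$, or
\item[(2)] $|E_i\cap f|\ge2$ for some edge $f$ of $T$, or
\item[(3)] $E_i$ contains a vertex $v$ with $\deg(v)>D$.
\end{enumerate}
Let $F$ consist of the edges of $T$ and the sets $E_i$ with $i$ not deleted. By (1) and (2), $F$ is linear. It is connected because it contains $T$. By (3), every vertex lies in at most $D$ surviving sets, so the maximum degree is at most $D+2=d$.

Let $Q$ be the number of deleted indices and $s=\lceil\rho N\rceil\le N$. Suppose that every $s$-subset of $\{1,\dots,N\}$ contains some $E_i$. If $J$ is independent in $F$, remove from $J$ one vertex of each deleted $E_i$ that $J$ contains. The remaining set has at least $|J|-Q$ vertices and contains no $E_i$, so it has at most $s-1$ vertices. Thus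
\begin{equation}\label{eq:alphaF}
\alpha(F)\le s-1+Q\le\rho N+Q .
\end{equation}

\emph{Deletions of types (1) and (2).} A random $(r+1)$-set contains a given pair with probability $\frac{(r+1)r}{N(N-1)}$, so it meets a given $(r+1)$-set in at least two vertices with probability at most
\[
\pi=\binom{r+1}2\frac{(r+1)r}{N(N-1)}=\frac{r^2(r+1)^2}{2N(N-1)} .
\]
The expected number of deletions of type (1) is at most
\[
\frac{m^2}{2}\,\pi\le\frac{D^2r^2}{16e^2}\cdot\frac{N}{N-1}\le D^2r^2,
\]
and the expected number of type (2) is at most
\[
m\,\frac{N-1}{r}\,\pi=\frac{m\,r(r+1)^2}{2N}\le\frac{Dr(r+1)}{4e}\le D^2r^2 .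
\]
By Markov's inequality, the probability of $12D^2r^2$ or more deletions of these two types is at most $\frac16$.

\emph{Deletions of type (3).} A vertex $v$ with $\deg(v)>D$ causes at most $\deg(v)$ deletions, so their number is at most $\sum_v\deg(v)\mathbf{1}[\deg(v)>D]$. The variable $\deg(v)$ is binomial with parameters $m$ and $(r+1)/N$. Its mean satisfies $\mu\le D/(2e)$, and $\mathbb{P}(\deg(v)=k)\le\binom mk\big(\frac{r+1}N\big)^k\le\mu^k/k!$. Using $l!\ge(l/e)^l$ and $e\mu/l\le\frac12$ for $l\ge D$,
\[
\mathbb{E}\big[\deg(v)\mathbf{1}[\deg(v)>D]\big]\le\sum_{k>D}\frac{k\mu^k}{k!}=\mu\sum_{l\ge D}\frac{\mu^l}{l!}\le\mu\sum_{l\ge D}2^{-l}=\mu\,2^{1-D}\le D2^{-D}.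
\]
By Markov's inequality, the probability of more than $3ND2^{-D}$ deletions of type (3) is at most $\frac13$.

\emph{Sets containing no $E_i$.} By \eqref{eq:Nlarge}, $\rho N\ge2r$, so $s\le2\rho N$ and $s-r\ge\rho N/2$. A fixed $s$-set contains $E_i$ with probability
\[
\binom s{r+1}\Big/\binom N{r+1}=\prod_{k=0}^r\frac{s-k}{N-k}\ge\Big(\frac{s-r}N\Big)^{r+1}\ge\Big(\frac\rho2\Big)^{r+1}.
\]
By \eqref{eq:binom}, $\binom Ns\le(eN/s)^s\le(e/\rho)^{2\rho N}$. The expected number of $s$-sets containing no $E_i$ is therefore at most
\[
\binom Ns\exp\big(-(\rho/2)^{r+1}m\big)\le\exp\Big(2\rho N\log\frac e\rho-\rho N\cdot\frac{\rho^rD}{2^{r+3}e(r+1)}\Big).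
\]
By the choice of $\beta$, the last fraction equals $\frac{16}e\log D\ge5\log D$. Also $\log(e/\rho)\le1+\frac12\log D\le\frac32\log D$. So the expectation is at most $\exp(-2\rho N\log D)\le e^{-2}<\frac13$.

\emph{Conclusion.} Since $\frac16+\frac13+\frac13<1$, there is an outcome in which every $s$-set contains some $E_i$ and $Q\le12D^2r^2+3ND2^{-D}$. We have $D^{3/2}\le2^D$ for $D\ge3$ (true for $D=3$, and increasing $D$ by one multiplies the left side by at most $(4/3)^{3/2}<2$). Hence $D2^{-D}\le D^{-1/2}\le\rho$. With \eqref{eq:Nlarge} this gives $Q\le4\rho N$, and \eqref{eq:alphaF} gives $\alpha(F)\le5\rho N$.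
\end{proof}

\section{Proofs of Theorems~\ref{thm:main} and~\ref{thm:sharp}}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\gamma_r$ be as in Proposition~\ref{prop:ballast}. Fix $d\ge K$, so that $d\ge5$, and $\delta\in[y_d,1]$. Let $p\ge\max(d,r+1)$ be a prime, let $G=G(d,p)$, and let $n_1=(rK+1)p$ be its number of vertices. Choose $N\equiv1\pmod r$ with $n_1/\delta\le N\le n_1/\delta+r$. For $p$ large we have $N\ge N_0$, and Proposition~\ref{prop:ballast} provides $F$ on $N$ vertices with $\alpha(F)\le y_dN\le\delta N$. Let $H$ be the disjoint union of $G$ and $F$, and $n=n_1+N$. Then $H$ is linear, and its maximum degree is exactly $d$ by Lemma~\ref{lem:G}.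

By \eqref{eq:union}, $\alpha(H)\le n_1+\delta N$. Since $n_1\le\delta N$, this gives $\alpha(H)\le2\delta N\le2\delta n$. Since $\delta N\le n_1+\delta r\le2n_1$, it also gives $\alpha(H)\le3n_1$. For the lower bound, $\delta\le1$ and $r\le n_1$ give $n\le n_1+n_1/\delta+r\le3n_1/\delta$, and $A$ is independent, so $\alpha(H)\ge rKp\ge n_1/2\ge\delta n/6$. Finally, by \eqref{eq:union} and Corollary~\ref{cor:core},
\[
\mathbb{E}|\partial_rI|\ge2^{-r-2}pd=\frac{2^{-r-2}}{rK+1}\,d\,n_1\ge c_r\,d\,\alpha(H),\qquad c_r=\frac{2^{-r-2}}{3(rK+1)} .
\]
Letting $p\to\infty$ gives infinitely many $n$.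
\end{proof}

In view of \eqref{eq:trivialR}, the upper bound in Theorem~\ref{thm:sharp} needs a lower bound on $\alpha(H)/n$ that matches Proposition~\ref{prop:ballast}.

\begin{theorem}[Duke, Lefmann and R\"odl \cite{DLR}]\label{thm:DLR}
For $k\ge3$ there are $b_k,t_k>0$ such that every linear $k$-uniform hypergraph with $n$ vertices and maximum degree at most $t^{k-1}$, where $t\ge t_k$, has an independent set of size at least $b_k\frac nt(\log t)^{1/(k-1)}$.
\end{theorem}

Linearity is what produces the logarithm. In the complete $(r+1)$-uniform hypergraph on $n$ vertices, $\alpha=r$ and $d=\binom{n-1}r\le n^r$, so $\alpha/n\le r\,d^{-1/r}$.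

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
\emph{Upper bound.} Let $H$ be linear with $n$ vertices and maximum degree $d\ge2$. If $d^{1/r}\ge t_{r+1}$, Theorem~\ref{thm:DLR} with $k=r+1$ and $t=d^{1/r}$ gives $\alpha(H)\ge b_{r+1}r^{-1/r}\,n(\log d/d)^{1/r}$. For the finitely many other $d$ we argue greedily: repeatedly pick a vertex and discard the at most $rd$ vertices that share an edge with it. This yields at least $n/(rd+1)$ vertices, no two in a common edge, so $\alpha(H)\ge n/(rd+1)$. Together, there is $b>0$ depending only on $r$ with $\alpha(H)\ge b\,n(\log d/d)^{1/r}$ for all $d\ge2$. By \eqref{eq:trivialR},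
\[
\Phi_r(d)\le\frac{1}{r\,b^{\,r-1}}\Big(\frac d{\log d}\Big)^{(r-1)/r}.
\]

\emph{Lower bound.} For $d\ge K$ with $y_d\le1$ the required bound is \eqref{eq:disproof}. Only finitely many $d\ge2$ remain, and for these it suffices that $\Phi_r(d)>0$. The star of Example~\ref{ex:star} is linear, has maximum degree $d$ and has $\mathbb{E}|\partial_rI|>0$.
\end{proof}

\section{Connected regular counterexamples}\label{sec:regular}

We now add edges to the union of core and ballast to make it connected and $d$-regular. Three difficulties arise.

First, the vertices of $A$ have degree only about $d/K$, and the missing edges cannot lie inside $A$, which must stay independent. We let each new edge at $u\in A$ have its other $r$ vertices in the ballast. To leave room for these edges, the ballast is built with degree at most $g=\lfloor d/K\rfloor$, and each $u$ is given its own $r$ ballast vertices.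

Second, the new edges must preserve linearity. We take many copies of $G\cup F$, called \emph{layers}, and let each new edge have at most one vertex in each layer. Among themselves the new edges are again lines, as in Lemma~\ref{lem:lines}.

Third, the product structure \eqref{eq:union} is lost, so the ballast influences the distribution of $I\cap A^*$. Proposition~\ref{prop:core} still applies provided that the number of independent sets outside $A^*$ is small, which requires $p$ to be at least of order $\log i(F)$. If $\alpha(F)\le yN$, then \eqref{eq:binom} bounds $\log i(F)$ by $yN\log(e/y)$, whereas in Theorem~\ref{thm:main} it was enough to take $p$ of order $yN$. This accounts for the extra factor $\log d$ in the bound on $\alpha(H)$.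

\begin{proof}[Proof of Theorem~\ref{thm:regular}]
\emph{Parameters.} Let $d\ge5K$ and put
\[
g=\lfloor d/K\rfloor\ge5,\qquad y=\gamma_r(\log g/g)^{1/r},\qquad z=2y\log(e/y).
\]
Since $g\ge d/(2K)$, we have $y\le\gamma_r(2K\log d/d)^{1/r}$. Since $\gamma_r\ge1$ and $\log g\ge1$, we have $y\ge g^{-1/r}$, so $\log(e/y)\le1+\frac1r\log g\le2\log d$. Hence
\begin{equation}\label{eq:z}
z\le4\gamma_r(2K)^{1/r}\,d^{-1/r}(\log d)^{1+1/r}.
\end{equation}
Choose $d_0\ge5K$ such that $y\le1$ and $z\le1/(2r^2K)$ for all $d\ge d_0$, and fix such a $d$.

Let $N\equiv1\pmod r$ be so large that Proposition~\ref{prop:ballast} applies with degree parameter $g$ and that $zN\ge\max(d,r+1)$. Let $F$ be the resulting hypergraph on a set $W$ of $N$ vertices: it is connected and linear, with maximum degree at most $g$ and $\alpha(F)\le yN$. By Bertrand's postulate there is a prime $p$ with $\lfloor zN\rfloor<p\le2\lfloor zN\rfloor$, so that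
\begin{equation}\label{eq:p}
zN\le p\le2zN .
\end{equation}
Let $G=G(d,p)$ on $A\cup B$. By Lemma~\ref{lem:G}, the number $a(u)=d-\deg_G(u)$ of edges missing at $u\in A$ satisfies
\[
2\le d-g-1\le a(u)\le d-g .
\]
Since $r|A|=r^2Kp\le2r^2KzN\le N$, we can choose pairwise disjoint $r$-sets $\{w_1(u),\dots,w_r(u)\}\subseteq W$ for $u\in A$. Put $w_0(u)=u$. For $w\in W$ let $h(w)=\deg_F(w)+a(u)$ if $w=w_j(u)$ for some $u$ and $j$, and $h(w)=\deg_F(w)$ otherwise. In both cases $h(w)\le g+(d-g)=d$.

\emph{The hypergraph.} Let $q>\max(d,r)$ be a prime, $\Lambda=\mathbb{Z}_q\times\mathbb{Z}_{r+1}$ and $L=|\Lambda|$. The vertex set of $H$ is $(A\cup B\cup W)\times\Lambda$. The vertex $(w,\lambda)$ is said to lie \emph{over} $w$ and in the layer $\lambda$; for $\lambda=(x,\ell)$ we call $\ell$ the \emph{level}. The edges are: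
\begin{enumerate}
\item[(E1)] $e\times\{\lambda\}$ for $e\in E(G)\cup E(F)$ and $\lambda\in\Lambda$;
\item[(E2)] $\{(w_j(u),(x+js,\ell+j)):0\le j\le r\}$ for $u\in A$, $(x,\ell)\in\Lambda$, $0\le s<a(u)$;
\item[(E3)] $\{(w,(x+js,j)):0\le j\le r\}$ for $w\in W$, $x\in\mathbb{Z}_q$, $0\le s<d-h(w)$.
\end{enumerate}
The edges (E2) complete the degrees over $A$, and the edges (E3) fill what is left over $W$. All slopes $s$ lie in $\{0,\dots,d-1\}$ and $d<q$, so different slopes are different elements of $\mathbb{Z}_q$.

\emph{$H$ is linear.} We show that two edges with different descriptions in the list share at most one vertex; in particular they are distinct.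
\begin{itemize}
\item Two (E1) edges are disjoint if they lie in different layers. In the same layer, use that the disjoint union of $G$ and $F$ is linear.
\item The $r+1$ vertices of an (E2) or (E3) edge have distinct levels, so they lie in distinct layers. An (E1) edge lies in one layer, so it contains at most one of them.
\item (E2) edges for different $u$ lie over the disjoint sets $\{w_0(u),\dots,w_r(u)\}$ and are disjoint. Take two (E2) edges for the same $u$, with parameters $(x,\ell,s)\ne(x',\ell',s')$. A common vertex lies over $w_j(u)$ for one $j$, and then $\ell+j=\ell'+j$ and $x+js=x'+js'$. So either the edges are disjoint, or $\ell=\ell'$ and $(x,s)\ne(x',s')$, and Lemma~\ref{lem:lines} allows only one $j$.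
\item (E3) edges over different $w$ are disjoint. For two (E3) edges over the same $w$ with $(x,s)\ne(x',s')$, a common vertex of level $j$ gives $x+js=x'+js'$, and Lemma~\ref{lem:lines} allows only one $j$.
\item An (E3) edge lies over a single $w$, and an (E2) edge has at most one vertex over $w$.
\end{itemize}

\emph{$H$ is $d$-regular.} Fix $u$, $j$ and $s$. The vertex $(w_j(u),(x',\ell'))$ lies in the (E2) edge with parameters $u,(x,\ell),s$ exactly when $x=x'-js$ and $\ell=\ell'-j$. So every vertex over $w_j(u)$ lies in exactly $a(u)$ edges of type (E2), one for each slope, and vertices over no $w_j(u)$ lie in none. In the same way $(w,(x',j))$ lies in the (E3) edge with parameters $w,x,s$ exactly when $x=x'-js$, so every vertex over $w\in W$ lies in exactly $d-h(w)$ edges of type (E3). Therefore a vertex over $u\in A$ has degree $\deg_G(u)+a(u)=d$, a vertex over $B$ lies only in (E1) edges and has degree $d$, and a vertex over $w\in W$ has degree $h(w)+(d-h(w))=d$.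

\emph{$H$ is connected.} Write $W_\lambda=W\times\{\lambda\}$. Each $W_\lambda$ lies in one component, because $F$ is connected. Each vertex over $A$ lies in an (E2) edge, which meets some $W_\lambda$, and each vertex over $B$ lies in an (E1) edge, which contains vertices over $A$. It remains to connect the sets $W_\lambda$. Fix $u\in A$; as $a(u)\ge2$, the slopes $s=0$ and $s=1$ both occur. The (E2) edge with parameters $(x,\ell)$ and $s=0$ contains $(w_1(u),(x,\ell+1))$ and, since $r\ge2$, also $(w_2(u),(x,\ell+2))$; so $W_{(x,\ell+1)}$ and $W_{(x,\ell+2)}$ lie in one component. The (E2) edges with parameters $(x,\ell)$ and $s=0,1$ both contain $(u,(x,\ell))$, and they contain $(w_1(u),(x,\ell+1))$ and $(w_1(u),(x+1,\ell+1))$ respectively; so $W_{(x,\ell+1)}$ and $W_{(x+1,\ell+1)}$ lie in one component. As $(x,\ell)$ is arbitrary and $(0,1)$, $(1,0)$ generate $\Lambda$, all $W_\lambda$ lie in one component.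

\emph{Saturated edges.} We apply Proposition~\ref{prop:core} to the $L$ copies of $G$ in the layers, with $A^*=A\times\Lambda$. Every edge of $H$ has a vertex over $B$ or over $W$, so (i) holds. An independent set disjoint from $A^*$ consists of a subset of $B\times\Lambda$ and, for each $\lambda$, a subset of $W_\lambda$ that is independent in the copy of $F$. So there are at most $2^{pL}i(F)^L$ such sets. By \eqref{eq:binom} with $\theta=yN\le N$, and by \eqref{eq:p},
\[
\log i(F)\le\log\sum_{k\le yN}\binom Nk\le yN\log(e/y)=\frac{zN}2\le\frac p2 .
\]
Thus $2^{pL}i(F)^Le^{-2pL}\le e^{-(3/2-\log2)pL}\le e^{-(3/2-\log2)}\le\frac12$, where the last step uses $2\log2\le\frac32$. So (ii) holds, and $\mathbb{E}|\partial_rI|\ge2^{-r-2}pdL$.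

\emph{Independence number.} Since $y\le1$ we have $\log(e/y)\ge1$, so $yN\le zN/2\le p/2$. An independent set has at most $|A|+|B|+\alpha(F)$ vertices in each layer, whence
\[
\alpha(H)\le L(rKp+p+yN)\le(rK+2)pL .
\]
Also $n\ge LN\ge Lp/(2z)$ by \eqref{eq:p}. Therefore
\[
\mathbb{E}|\partial_rI|\ge\frac{2^{-r-2}}{rK+2}\,d\,\alpha(H),\qquad\frac{\alpha(H)}n\le2(rK+2)z,
\]
and by \eqref{eq:z} the two inequalities of the theorem hold with $c=2^{-r-2}/(rK+2)$ and $C=8(rK+2)\gamma_r(2K)^{1/r}$. Letting the prime $q$ vary gives infinitely many $H$. Finally,
\[
R(H)\ge c\Big(\frac n{\alpha(H)}\Big)^{r-1}\ge\frac c{C^{\,r-1}}\Big(d^{1/r}(\log d)^{-(r+1)/r}\Big)^{r-1}=c'\,d^{(r-1)/r}(\log d)^{-(r^2-1)/r}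
\]
with $c'=c/C^{\,r-1}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{DLR}
Duke, Lefmann and R\"odl, \emph{On uncrowded hypergraphs}, Random Structures \& Algorithms 6 (1995) 209--212.

\bibitem{VW}
Jacques Verstraete and Chase Wilson, \emph{Independent Sets in Hypergraphs}, arXiv:2409.19908 (2024).

\end{thebibliography}
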